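\title{A bubble obstructs the continuity principle in complex surfaces}

\begin{abstract}
Let a holomorphic curve with boundary move in a complex manifold $X$, starting inside a domain $D$ and keeping its boundary in $D$. We ask whether the family lifts to the envelope of meromorphy of $D$ when $X$ is a surface and the curves are allowed to degenerate to nodal curves. The answer is no. In the total space of $\mathcal O_{\mathbb P^1}(-n)$, $n\ge 2$, and near every smooth rational curve of self-intersection at most $-2$ in any surface, we construct a family of discs that bubbles off a sphere and does not lift; the obstruction is an $n$-th root that ramifies along the sphere. We also prove that families of smooth curves lift in every complex manifold of dimension at least two, so that in the examples the lift is lost exactly when the bubble appears.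
\end{abstract}

\section{The lifting problem}\label{sec:intro}

Let $D$ be a domain in $\mathbb C^d$, and let a closed holomorphic disc move continuously, starting inside $D$ and keeping its boundary in $D$. The disc may leave $D$, but every holomorphic function on $D$ can be continued along it. The continuation may be multivalued, so the right formulation is a lifting statement: the moving disc lifts to the envelope of holomorphy of $D$. The mechanism is the maximum principle. It confines the lifted discs to the holomorphic hull of the compact set swept out by their boundaries; the envelope is Stein, so this hull is compact and the lifted discs cannot escape.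

In a manifold that contains compact curves two things change. Holomorphic functions may be scarce, so one continues meromorphic functions. And a moving disc may degenerate by bubbling off a sphere, so the natural objects are stable curves. We fix the definitions. Manifolds are Hausdorff and second countable, and a domain is a connected open set.

\begin{definition}\label{def:stable}
A \emph{stable curve} over a complex manifold $X$ is a pair $(C,u)$. Here $C$ is a connected compact nodal Riemann surface with $\partial C\neq\emptyset$, that is, a compact Riemann surface with boundary in which finitely many disjoint pairs of interior points are identified to \emph{nodes}. The map $u:C\to X$ is continuous, holomorphic in the interior, and stable: a closed component of $C$ on which $u$ is constant has only finitely many automorphisms that fix its nodal points.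
\end{definition}

Of stability we use only two consequences: $(C,u)$ is stable if $u$ is non-constant on every component, and $(C,\hat u)$ is stable if $(C,\pi\circ\hat u)$ is stable for some holomorphic map $\pi$.

\begin{definition}\label{def:gromov}
A family $\{(C_t,u_t)\}_{t\in[0,1]}$ of stable curves is \emph{continuous in the Gromov topology} if there are a compact real surface with boundary $\Sigma$, each component of which has non-empty boundary, and continuous maps $\sigma_t:\Sigma\to C_t$ with the following properties. Each $\sigma_t$ maps $\partial\Sigma$ onto $\partial C_t$, collapses certain disjoint embedded circles to the nodes of $C_t$, and is a diffeomorphism elsewhere. The complex structures $\sigma_t^*j_{C_t}$ vary continuously in $t$ away from the collapsing circles. The map $(t,z)\mapsto u_t(\sigma_t(z))$ is continuous on $[0,1]\times\Sigma$.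
\end{definition}

Throughout, $D\subset X$ is a domain and the family satisfies
\begin{itemize}
\item[(i)] $u_0(C_0)\subset D$;
\item[(ii)] $u_t(\partial C_t)\subset D$ for all $t\in[0,1]$.
\end{itemize}
A \emph{Riemann domain} over $X$ is a complex manifold $Y$ with a locally biholomorphic map $\pi:Y\to X$. The envelopes of holomorphy and of meromorphy of $D$ are Riemann domains $\pi:\hat D\to X$ with a canonical inclusion $\mathsf i:D\to\hat D$, $\pi\circ\mathsf i=\mathrm{id}_D$, maximal with respect to the extension of all holomorphic, respectively meromorphic, functions on $D$; the construction is recalled in Section~\ref{sec:envelope}. A \emph{lift} of the family to $\hat D$ is a family of stable curves $\{(C_t,\hat u_t)\}_{t\in[0,1]}$ over $\hat D$, continuous in the Gromov topology, with $\pi\circ\hat u_t=u_t$ for all $t$ and $\hat u_0=\mathsf i\circ u_0$.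

The continuous version of the continuity principle is known: if $X$ is Stein, every Gromov-continuous family with (i) and (ii) lifts to the envelope of holomorphy of $D$. The Stein hypothesis cannot simply be dropped, as there are known counterexamples in complex dimension three. This leaves dimension two, and the following problem from \cite{Iv}.

\medskip
\noindent\textbf{Question.} \emph{Let $D$ be a domain in a complex surface $X$, not assumed Stein. Does every Gromov-continuous family of stable curves over $X$ with {\rm(i)} and {\rm(ii)} lift to the envelope of meromorphy of $D$?}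
\medskip

From now on $\hat D$ is the envelope of meromorphy. The answer is negative.

\begin{theorem}\label{thm:Xn}
Let $n\ge2$, let $X_n$ be the total space of $\mathcal O_{\mathbb P^1}(-n)$ and $E$ its zero section. There are a domain $D\subset X_n\setminus E$ and a Gromov-continuous family $\{(C_t,u_t)\}_{t\in[0,1]}$ of stable curves over $X_n$ with {\rm(i)} and {\rm(ii)} that does not lift to $\hat D$. The curve $C_t$ is a closed disc for $t<1$, and $C_1$ is a closed disc with one bubble $\mathbb P^1$ mapped isomorphically onto $E$.
\end{theorem}

The case $n=2$, where $X_2=T^*\mathbb P^1$, settles the question, and there all data are explicit. The construction localizes near the curve $E$.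

\begin{theorem}\label{thm:local}
Let $X$ be a complex surface containing a smooth rational curve $E$ with $E\cdot E=-n$, $n\ge2$, and let $V_0$ be a neighborhood of $E$. There are a domain $D\subset V_0\setminus E$ and a Gromov-continuous family of stable curves in $V_0$ with {\rm(i)} and {\rm(ii)}, of the shape described in Theorem~\ref{thm:Xn}, that does not lift to the envelope of meromorphy of $D$ over $X$.
\end{theorem}

Thus the principle fails in the Hirzebruch surfaces $F_n$, $n\ge2$, and in every K3 surface containing a smooth rational curve, where $E\cdot E=-2$ by adjunction. Neither a K\"ahler nor a projectivity assumption repairs it; $X_n$ itself is quasi-projective and K\"ahler. Without degeneration, on the other hand, no hypothesis on $X$ is needed.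

\begin{theorem}\label{thm:smooth}
Let $X$ be a complex manifold with $\dim X\ge2$, let $D\subset X$ be a domain, and let $\{(C_t,u_t)\}_{t\in[0,1]}$ be a Gromov-continuous family of stable curves with {\rm(i)} and {\rm(ii)}. Suppose that all $C_t$ are smooth: there are no collapsing circles, and $\sigma_t^*j_{C_t}$ is continuous in $t$ locally uniformly on the interior of $\Sigma$. Then the family lifts to $\hat D$.
\end{theorem}

Apply this to the families of Theorems~\ref{thm:Xn} and~\ref{thm:local} on the intervals $[0,T]$, $T<1$. Lifts are unique (Lemma~\ref{lem:unique}), so they fit together to a lift over $[0,1)$, and the failure occurs exactly at the moment of bubbling. We do not classify the surfaces, or the exceptional curves, for which the principle holds.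

\section{The envelope and an obstruction to lifting}\label{sec:envelope}

\subsection*{The Cartan--Thullen construction}
A meromorphic function is locally a quotient $g/h$ of holomorphic functions with $h\not\equiv0$; write $\mathcal M(U)$ for the meromorphic functions on $U$. On a connected manifold, a meromorphic function that vanishes on a non-empty open set vanishes identically. The envelope records the simultaneous continuation of all $f\in\mathcal M(D)$. For $U\subset X$ open, consider families $g=(g_f)_{f\in\mathcal M(D)}$ with $g_f\in\mathcal M(U)$. Let $\mathcal E$ be the set of germs of such families at points of $X$, and let $\pi:\mathcal E\to X$ send a germ to its base point. The \emph{sheets} $[U,g]$, each consisting of the germs of $g$ at the points of $U$, form a basis of a topology, and $\pi$ maps $[U,g]$ homeomorphically onto $U$. The space $\mathcal E$ is Hausdorff: two distinct germs at one point are represented by families $g\ne g'$ on a connected $U$, and $[U,g]\cap[U,g']=\emptyset$ by the identity theorem.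

Let $\mathsf i(a)$ be the germ at $a\in D$ of the tautological family $g_f=f$. Then $\mathsf i(D)$ is a sheet, in particular open and connected, and $\hat D$ is the component of $\mathcal E$ that contains it, with the complex structure that makes $\pi$ locally biholomorphic. It is second countable by the Poincar\'e--Volterra theorem. Each $f\in\mathcal M(D)$ extends to $\hat f\in\mathcal M(\hat D)$, given by $g_f\circ\pi$ on a sheet $[U,g]$, and $\hat f\circ\mathsf i=f$. Maximality is expressed by the following observation.

\begin{lemma}\label{lem:germmap}
Let $\rho:Y\to X$ be locally biholomorphic and let $(g_f)_{f\in\mathcal M(D)}$ be meromorphic functions on $Y$. For $y\in Y$ let $k(y)$ be the germ at $\rho(y)$ of the family $g_f\circ(\rho|_O)^{-1}$, where $O$ is a neighborhood of $y$ on which $\rho$ is injective. Then $k:Y\to\mathcal E$ is continuous and $\pi\circ k=\rho$. If $Y$ is an open subset of $\hat D$, $\rho=\pi$ and $g_f=\hat f$, then $k$ is the inclusion.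
\end{lemma}

\begin{proof}
On $O$ the map $k$ is $\rho$ followed by the inverse of $\pi$ on a sheet over $\rho(O)$. The last claim is the definition of $\hat f$.
\end{proof}

\begin{lemma}\label{lem:unique}
Let $\pi:Y\to X$ be a local homeomorphism with $Y$ Hausdorff, and let $T$ be connected. Two continuous maps $T\to Y$ that have the same composition with $\pi$ and agree at one point are equal.
\end{lemma}

\begin{proof}
The set where they agree is closed because $Y$ is Hausdorff, and open because $\pi$ is locally injective.
\end{proof}

\begin{example}\label{ex:closed}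
For closed curves condition (ii) is empty and nothing can be expected. Let $X=\mathbb P^1\times\mathbb C$ with coordinate $\eta$ on $\mathbb C$, let $D=\{|\eta|<1\}$, $C_t=\mathbb P^1\times\{t\}$ and $f=e^{1/(\eta-1)}$. A lift of a path $t\mapsto(a,t)$ starting in $\mathsf i(D)$ stays in $\mathsf i(D)$ for $t<1$ by Lemma~\ref{lem:unique}. If it existed at $t=1$, a sheet through its endpoint would make $f$ meromorphic near $(a,1)$, which it is not.
\end{example}

\subsection*{Roots that ramify}
The envelope is unramified over $X$. So a function on $D$ whose continuation would have to ramify over a point $a$ prevents $\hat D$ from reaching $a$. This is the whole obstruction in Theorems~\ref{thm:Xn} and~\ref{thm:local}.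

\begin{lemma}\label{lem:root}
Let $D\subset V\subset X$ with $V$ open, and let $n\ge2$. Let $s$ be holomorphic on $V$ and $f$ holomorphic on $D$ with $f^n=s|_D$. Let $a\in V$ be a point with $s(a)=0$ and $ds(a)\neq0$. Then a Gromov-continuous family with $u_0(C_0)\subset D$, with $u_t(C_t)\subset V$ for all $t$, and with $a\in u_1(C_1)$ does not lift to $\hat D$.
\end{lemma}

\begin{proof}
Let $W$ be the component of $\pi^{-1}(V)$ that contains $\mathsf i(D)$. The meromorphic function $\hat f^{\,n}-s\circ\pi$ on $W$ vanishes on $\mathsf i(D)$, hence on $W$. Suppose that a lift exists, with parametrizations $\sigma_t$, and choose $z\in\Sigma$ with $u_1(\sigma_1(z))=a$. The path $t\mapsto\hat u_t(\sigma_t(z))$ starts in $\mathsf i(D)$ and lies over $V$, so its endpoint $\hat a$ lies in $W$, over $a$.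

Identify a neighborhood of $\hat a$ with a neighborhood of $a$ by $\pi$, and write $\hat f=g/h$ with holomorphic germs $g,h$ at $a$, $h\neq0$. Then $g^n=s\,h^n$, so $g\ne0$. As $ds(a)\ne0$, the function $s$ is a local coordinate. For a non-zero germ $g$ let $\operatorname{ord}g$ be the largest $k$ with $s^k\mid g$. A germ is divisible by $s$ exactly when it vanishes on the hyperplane $\{s=0\}$, and germs on this hyperplane form an integral domain, so $\operatorname{ord}$ is additive. Hence $n\operatorname{ord}g=1+n\operatorname{ord}h$, which is impossible for $n\ge2$.
\end{proof}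

\section{The surfaces $X_n$ and a first attempt}\label{sec:Xn}

\subsection*{The surfaces}
To apply Lemma~\ref{lem:root} we need a surface with a natural $n$-fold cover ramified along a compact curve. Fix $n\ge2$ and let $\mu_n$ be the group of $n$-th roots of unity. Let
\[
\mathrm{Bl}=\{(v,\ell)\in\mathbb C^2\times\mathbb P^1:\ v\in\ell\}
\]
be the blow-up of $\mathbb C^2$ at $0$, with exceptional curve $\tilde E=\{0\}\times\mathbb P^1$; we identify $\mathrm{Bl}\setminus\tilde E$ with $\mathbb C^2\setminus0$. With coordinates $v=(x,y)$ we describe a line by its slope $w=y/x\in\mathbb C\cup\{\infty\}$. The blow-up is covered by the charts $(x,w)\mapsto((x,xw),w)$ and $(y,w')\mapsto((yw',y),1/w')$. The group $\mu_n$ acts by $\zeta(v,\ell)=(\zeta v,\ell)$, which reads $(\zeta x,w)$ and $(\zeta y,w')$ in the charts. The quotient $\mathrm{Bl}/\mu_n$ is therefore a smooth surface with charts $(s,w)=(x^n,w)$ and $(s',w')=(y^n,w')$, glued by $w'=1/w$, $s'=w^ns$. These are the transition maps of the total space $X_n$ of $\mathcal O_{\mathbb P^1}(-n)$. The quotient map $q:\mathrm{Bl}\to X_n$ is holomorphic, maps $\tilde E$ isomorphically onto the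 zero section $E$, and restricts to an unramified $n$-sheeted covering $\mathbb C^2\setminus0\to X_n\setminus E$. The function $s$, with $s\circ q=x^n$, is holomorphic on all of $X_n$, since $s=w'^{\,n}s'$ in the second chart. At the points of $E$ in the first chart, $s=0$ and $ds\ne0$.

\subsection*{Why one expects a lift}
The curve $E$ is no barrier to single-valued functions. Let $B\subset\mathbb C^2$ be a ball about $0$ and let $g$ be meromorphic on $q(B\setminus0)$. Then $g\circ q$ is meromorphic on $B\setminus 0$ and extends to $B$ by Levi's extension theorem. Near a point of $\tilde E$, write its pull-back as $\alpha/\beta$ and multiply numerator and denominator by $\prod_{\zeta\ne1}\beta(\zeta x,w)$. Both become $\mu_n$-invariant, hence holomorphic in $(s,w)$; the second chart is the same with $x,w$ replaced by $y,w'$. So $g$ extends meromorphically across $E$. Together with Theorem~\ref{thm:smooth} this suggests a positive answer: lift until the bubble forms, then fill in $E$. What the argument misses is that continuation from a small domain $D$ need not be single-valued near $E$. The function $x=s^{1/n}$ has $n$ branches on $X_n\setminus E$,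 and a suitable $D$ carries one of them.

\subsection*{The case $n=2$ by hand}
Take the discs $x\mapsto(x,\varepsilon)$, $|x|\le1$, in $\mathbb C^2$ and let $\varepsilon$ decrease from $1$ to $0$. Their images in $X_2$ are
\[
x\longmapsto(s,w)=(x^2,\ \varepsilon/x).
\]
For fixed $x\neq0$ the limit as $\varepsilon\to0$ is $(x^2,0)$. At the scale $x=\varepsilon\xi$ the map is $\xi\mapsto(\varepsilon^2\xi^2,1/\xi)$, and the limit $\xi\mapsto(0,1/\xi)$ covers $E$ once. So a bubble forms and fills $E$, while for $\varepsilon>0$ the discs miss $E$ and carry the root $x$ of $s$. If $\sqrt s$ had a branch on a domain $D$ with (i) and (ii), Lemma~\ref{lem:root} would finish the proof.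

It has none. The domain $D$ must contain the image of the arc $\{(e^{i\theta},0):0\le\theta\le\pi\}$, which is part of the last boundary circle. The endpoints $(\pm1,0)$ have the same image, so this is a loop in $D$, and $s=e^{2i\theta}$ winds once around $0$ along it. The defect is that the set $K\subset\mathbb C^2$ swept out by the first disc and by the boundaries meets $-K$. If instead $K\cap(-K)=\emptyset$, then $q$ is injective near $K$ and $x$ descends to a neighborhood of $q(K)$.

We break the symmetry in two ways. First, replace the unit disc by
\[
\Omega=\{x\in\mathbb C:\ |x-\tfrac12|<1\}\ni0 .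
\]
Then only the arc $I=\partial\Omega\cap\{\operatorname{Re}x\le0\}$ of the boundary lies in $-\bar\Omega$ (Figure~\ref{fig:arc}). This is not yet enough, because the points $(\pm i\sqrt3/2,0)$ of the last boundary are exchanged by $-1$. Second, bend the last disc to the graph of a polynomial $b$ with $b(0)=0$, so that it still passes through the origin, and with $\operatorname{Re}b>0$ on $I$. Interpolate by $y=\varepsilon+(1-\varepsilon)b(x)$. Then every point $(x,y)\in K$ with $-x\in\bar\Omega$ has $\operatorname{Re}y>0$, and this cannot hold for both $(x,y)$ and $(-x,-y)$. The choice $b(x)=-x-x^2$ works: for $x=\alpha+i\beta\in I$ we have $-\frac12\le\alpha\le0$, hence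
\begin{equation}\label{eq:b2}
\operatorname{Re}b(x)=|\alpha|-|\alpha|^2+\beta^2\ \ge\ \tfrac12|\alpha|+\beta^2>0,
\end{equation}
because $x\neq0$ on $\partial\Omega$. The shift of the center is what makes the bending possible: for a disc centered at $0$ we would need $\operatorname{Re}b>0$ on the whole circle, against the mean value property and $b(0)=0$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.5]
\draw[gray,->] (-1.8,0)--(1.9,0);
\draw[gray,->] (0,-1.25)--(0,1.3);
\draw (0.5,0) circle (1);
\draw[dashed] (-0.5,0) circle (1);
\draw[line width=1.8pt] (0,0.866) arc (120:240:1);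
\fill (0,0) circle (0.03) node[below right] {$0$};
\node at (1.05,0.4) {$\Omega$};
\node at (-1.1,0.4) {$-\Omega$};
\node at (-0.28,0.3) {$I$};
\end{tikzpicture}
\caption{The case $n=2$. The disc $\Omega$ of radius $1$ about $\frac12$ (solid) and its image $-\Omega$ (dashed). The thick arc $I$ consists of the points $x\in\partial\Omega$ with $-x\in\bar\Omega$; only over this arc must the second coordinate of the boundary curves be controlled.}
\label{fig:arc}
\end{figure}

\section{A domain that carries one branch of the root}\label{sec:domain}

We carry this out for every $n\ge2$. The right half-plane is replaced by the sector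
\[
Q=\{y\in\mathbb C\setminus0:\ |\arg y|<\pi/n\}.
\]
It is convex, contains $1$, and the open sectors $\zeta Q$, $\zeta\in\mu_n$, are pairwise disjoint. Put $I=\partial\Omega\setminus Q$, a compact subset of the circle $\partial\Omega$ that does not contain $\frac32$.

\begin{lemma}\label{lem:b}
\emph{(a)} If $x\in\partial\Omega$ and $\zeta x\in\bar\Omega$ for some $\zeta\in\mu_n\setminus\{1\}$, then $x\in I$.

\emph{(b)} There is a polynomial $b$ with $b(0)=0$ and $b(I)\subset Q$. For $n=2$ one can take $b(x)=-x-x^2$.
\end{lemma}

\begin{proof}
(a) The hypothesis says $|\zeta x-\frac12|\le1=|x-\frac12|$, and since $|\zeta x|=|x|$ this means $\operatorname{Re}\zeta x\ge\operatorname{Re}x$. If $x\in Q$, then $\zeta x$ lies in the open set $\zeta Q$, which misses $\bar Q$. So $|\arg\zeta x|>\pi/n>|\arg x|$ for the principal arguments, and $\operatorname{Re}\zeta x<\operatorname{Re}x$, a contradiction.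

(b) The case $n=2$ is \eqref{eq:b2}. In general, the complement of the compact set $I\cup\{0\}$ is connected: it is the union of the connected sets $\Omega\setminus0$ and $\mathbb C\setminus\bar\Omega$ with the non-empty set $\partial\Omega\setminus I$, each point of which lies in the closure of both. By Runge's theorem, the function equal to $1$ near $I$ and to $0$ near $0$ is a uniform limit of polynomials on $I\cup\{0\}$. Take $b_0$ with $|b_0-1|<\delta$ on $I$ and $|b_0(0)|<\delta$, where $2\delta<\sin(\pi/n)$, and put $b=b_0-b_0(0)$. Then $|b-1|<\sin(\pi/n)$ on $I$, and the disc of radius $\sin(\pi/n)$ about $1$ lies in $Q$.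
\end{proof}

Fix such a $b$ and write $b(x)=x\,b_1(x)$. For $t\in[0,1]$ we always write $\varepsilon=1-t$. Put
\[
\varphi_t:\bar\Omega\to\mathbb C^2,\qquad\varphi_t(x)=\bigl(x,\ \varepsilon+(1-\varepsilon)b(x)\bigr).
\]
Then $\varphi_0(x)=(x,1)$, and $\varphi_t(x)=0$ if and only if $x=0$ and $t=1$. Let
\[
K=K_0\cup K_1,\qquad K_0=\varphi_0(\bar\Omega),\qquad K_1=\bigcup_{t\in[0,1]}\varphi_t(\partial\Omega).
\]
The set $K$ is compact. It is connected, since a point $\varphi_t(x)$ with $x\in\partial\Omega$ is joined to $\varphi_0(x)\in K_0$ inside $K_1$.

\begin{lemma}\label{lem:K}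
$K\cap\zeta K=\emptyset$ for every $\zeta\in\mu_n\setminus\{1\}$.
\end{lemma}

\begin{proof}
We claim: if $(x,y)\in K$ and $\eta x\in\bar\Omega$ for some $\eta\in\mu_n\setminus\{1\}$, then $y\in Q$. On $K_0$ we have $y=1$. On $K_1$ we have $x\in\partial\Omega$, so $x\in I$ and $b(x)\in Q$ by Lemma~\ref{lem:b}, and $y=\varepsilon\cdot1+(1-\varepsilon)b(x)\in Q$ by convexity.

Suppose that $(x,y)$ and $(\zeta x,\zeta y)$ both lie in $K$, with $\zeta\ne1$. Then $x,\zeta x\in\bar\Omega$. The claim for $(x,y)$ with $\eta=\zeta$ gives $y\in Q$, and for $(\zeta x,\zeta y)$ with $\eta=\zeta^{-1}$ it gives $\zeta y\in Q$. So $\zeta y\in Q\cap\zeta Q=\emptyset$.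
\end{proof}

Let $2\delta_0=\min_{\zeta\neq1}\operatorname{dist}(K,\zeta K)>0$ and let $N$ be the open $\delta_0$-neighborhood of $K$. It is bounded, and connected as a union of balls centered on $K$. Multiplication by $\zeta$ is an isometry, so $\zeta N$ is the $\delta_0$-neighborhood of $\zeta K$, and $N\cap\zeta N=\emptyset$ for $\zeta\neq1$ by the triangle inequality. In particular $0\notin N$, and $q$ is injective on $N$. Put
\begin{equation}\label{eq:Df}
D=q(N)\subset X_n\setminus E,\qquad f=x\circ(q|_N)^{-1}.
\end{equation}
Then $D$ is a domain, $q|_N:N\to D$ is biholomorphic, $f$ is holomorphic on $D$, and $f^n=s$.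

\section{The degenerating family}\label{sec:family}

\subsection*{The curves}
For $t<1$ and $x\ne0$ the slope of $\varphi_t(x)$ is $\varepsilon/x+(1-\varepsilon)b_1(x)$. The term $\varepsilon/x$ is the one that degenerates, so we make it a coordinate. Let $\kappa=\kappa_1/\kappa_0$ be the coordinate on $\mathbb P^1$ and put
\[
C_t=\{(x,[\kappa_0:\kappa_1])\in\bar\Omega\times\mathbb P^1:\ x\kappa_1=\varepsilon\kappa_0\}.
\]
For $t<1$ this is the graph of $\kappa=\varepsilon/x$, a closed disc with coordinate $x$. For $t=1$ it is the union of the disc $\bar\Omega\times\{0\}$ and the bubble $\{0\}\times\mathbb P^1$, with a node at $(0,0)$; near the node the family is $x\kappa=\varepsilon$. Define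
\begin{equation}\label{eq:u}
u_t(x,\kappa)=q\bigl(\varphi_t(x),\ \text{slope }\kappa+(1-\varepsilon)b_1(x)\bigr).
\end{equation}
With $c=(1-\varepsilon)b_1(x)$ the slope is $[\kappa_0:\kappa_1+c\kappa_0]$, and $x(\kappa_1+c\kappa_0)=(\varepsilon+(1-\varepsilon)b(x))\kappa_0$ on $C_t$. So the argument of $q$ lies in $\mathrm{Bl}$. It is the restriction to $C_t$ of a map $\bar\Omega\times\mathbb P^1\to\mathbb C^2\times\mathbb P^1$ that is holomorphic in $(x,\kappa)$ and continuous in $(t,x,\kappa)$.

On the discs $s\circ u_t=x^n$ is non-constant, and on the bubble $u_1(0,\kappa)=q(0,\kappa+b_1(0))$ is an isomorphism onto $E$. So all $(C_t,u_t)$ are stable curves. Wherever $\varphi_t(x)\neq0$ we have $u_t(x,\kappa)=q(\varphi_t(x))$. Hence $u_0(C_0)=q(K_0)\subset D$ and $u_t(\partial C_t)\subset q(K_1)\subset D$, which are (i) and (ii). For $n=2$ the discs are $(s,w)=\bigl(x^2,\ \varepsilon/x-(1-\varepsilon)(1+x)\bigr)$. In general, the disc in $C_1$ is $(s,w)=(x^n,b_1(x))$, which meets $E$ with multiplicity $n$; the bubble contributes $E\cdot E=-n$, and the total is $0$, as for the discs with $t<1$, which miss $E$.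

\subsection*{Gromov continuity}
The bubble forms at the scale $|x|\sim\varepsilon$. A parametrization by a fixed surface must magnify this region to a disc of fixed size $\lambda$ and leave the boundary alone.

\begin{proposition}\label{prop:gromov}
The family $\{(C_t,u_t)\}_{t\in[0,1]}$ is continuous in the Gromov topology.
\end{proposition}

\begin{proof}
\emph{The parametrizations.} Take $\Sigma=\bar\Omega$, with points denoted $z$. Let $\chi:[0,\infty)\to[0,1]$ be smooth and non-increasing, with $\chi=1$ on $[0,\frac18]$, $\chi=0$ on $[\frac14,\infty)$ and $|\chi'|\le16$. Let $\lambda=\frac1{32}$. For $\varepsilon\in[0,1]$ and $(\varepsilon,x)\neq(0,0)$ put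
\[
\psi_\varepsilon(x)=x\Bigl(1+\frac{\lambda\chi(|x|)}{\sqrt{\varepsilon^2+|x|^2}}\Bigr).
\]
This map preserves $\arg x$, and $|\psi_\varepsilon(x)|=G_\varepsilon(|x|)$ with $G_\varepsilon(r)=r+\lambda\chi(r)\,r/\sqrt{\varepsilon^2+r^2}$. For $r>0$,
\[
G_\varepsilon'(r)=1+\frac{\lambda\chi'(r)\,r}{\sqrt{\varepsilon^2+r^2}}+\frac{\lambda\chi(r)\,\varepsilon^2}{(\varepsilon^2+r^2)^{3/2}}\ \ge\ 1-16\lambda=\tfrac12,
\]
and $G_\varepsilon(r)=r$ for $r\ge\frac14$. If $\varepsilon>0$, then $G_\varepsilon(0)=0$ and $d\psi_\varepsilon(0)=(1+\lambda/\varepsilon)\,\mathrm{id}$, so $\psi_\varepsilon$ is a diffeomorphism of $\mathbb C$. If $\varepsilon=0$, then $G_0(r)\to\lambda$ as $r\to0$, so $\psi_0$ is a diffeomorphism of $\mathbb C\setminus0$ onto $\{|z|>\lambda\}$. All $\psi_\varepsilon$ are the identity outside the disc $\{|x|<\frac14\}$, whose closure lies in $\Omega$, and map this disc into itself; so they and their inverses respect $\bar\Omega$. In the variable $\xi=x/\varepsilon=1/\kappa$ the same map reads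
\[
\theta_\varepsilon(\xi)=\psi_\varepsilon(\varepsilon\xi)=\varepsilon\xi+\frac{\lambda\chi(|\varepsilon\xi|)\,\xi}{\sqrt{1+|\xi|^2}},
\]
and the right side makes sense for $\varepsilon=0$: the radial map $\theta_0(\xi)=\lambda\xi/\sqrt{1+|\xi|^2}$ is a diffeomorphism of $\mathbb C$ onto $\{|z|<\lambda\}$.

Define $\sigma_t=(x_t,\kappa_t):\Sigma\to C_t$ as follows. For $t<1$ let $x_t=\psi_\varepsilon^{-1}$ and $\kappa_t=\varepsilon/x_t=1/\theta_\varepsilon^{-1}$. For $t=1$ let
\[
\sigma_1(z)=\begin{cases}(\psi_0^{-1}(z),\,0),&|z|>\lambda,\\ (0,\,0),&|z|=\lambda,\\ (0,\,1/\theta_0^{-1}(z)),&|z|<\lambda.\end{cases}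
\]
For $t<1$, $\sigma_t$ is a diffeomorphism; $\sigma_1$ collapses the circle $|z|=\lambda$ to the node and is a diffeomorphism elsewhere. Each $\sigma_t$ maps $\partial\Sigma$ onto $\partial C_t$. By \eqref{eq:u} it remains to show that $(t,z)\mapsto\sigma_t(z)\in\bar\Omega\times\mathbb P^1$ is continuous, and to control the complex structures.

\emph{Away from the collapsing circle.} The map $(\varepsilon,x)\mapsto(\varepsilon,\psi_\varepsilon(x))$ is smooth on $(\mathbb R\times\mathbb C)\setminus(0,0)$, and its differential is invertible at the points with $\varepsilon\in[0,1]$. By the inverse function theorem it has smooth local inverses there, and these compute $\psi_\varepsilon^{-1}$ for $\varepsilon\ge0$ because $\psi_\varepsilon$ is injective. So $x_t(z)$ is smooth in $(t,z)$ near every point with $t<1$ and near every point $(1,z_0)$ with $|z_0|>\lambda$. At the latter points $x_1(z_0)\neq0$, so $\kappa_t=\varepsilon/x_t$ is smooth too. The function $x$ is a holomorphic coordinate on the discs, so $\sigma_t^*j_{C_t}=(dx_t)^{-1}\circ i\circ dx_t$ is smooth in $(t,z)$ at all these points.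

The map $(\varepsilon,\xi)\mapsto(\varepsilon,\theta_\varepsilon(\xi))$ is smooth on $\mathbb R\times\mathbb C$ with invertible differential along $\varepsilon=0$, and $\theta_\varepsilon$ is injective for $\varepsilon\ge0$. So $\xi_t(z)=\theta_\varepsilon^{-1}(z)$ is smooth near every point $(1,z_0)$ with $|z_0|<\lambda$, and there $\sigma_t=(\varepsilon\xi_t,1/\xi_t)$. The function $\xi=1/\kappa$ is a holomorphic coordinate on $C_t$ for $t<1$ and on the bubble minus the node, so $\sigma_t^*j_{C_t}=(d\xi_t)^{-1}\circ i\circ d\xi_t$ is smooth in $(t,z)$ there.

\emph{At the collapsing circle.} Let $(t_k,z_k)\to(1,z_0)$ with $|z_0|=\lambda$; we must show that $(x_k,\kappa_k)=\sigma_{t_k}(z_k)\to(0,0)$. Put $\xi_k=1/\kappa_k$. Consider first terms with $t_k=1$. If $|z_k|\ge\lambda$, then $\kappa_k=0$ and $|x_k|\le2(|z_k|-\lambda)$, since $G_0'\ge\frac12$. If $|z_k|<\lambda$, then $x_k=0$ and $|\xi_k|/\sqrt{1+|\xi_k|^2}=|z_k|/\lambda\to1$, so $|\xi_k|\to\infty$. Now consider terms with $t_k<1$. A limit point $x_*\ne0$ of $(x_k)$ would satisfy $z_0=\lim\psi_{\varepsilon_k}(x_k)=\psi_0(x_*)$ along a subsequence, and then $|z_0|>\lambda$. So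 $x_k\to0$. For large $k$ we have $\chi(|x_k|)=1$, hence $|z_k|=|x_k|+\lambda|\xi_k|/\sqrt{1+|\xi_k|^2}$, and again $|\xi_k|\to\infty$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:Xn}]
Take $D$ and $f$ from \eqref{eq:Df} and the family \eqref{eq:u}. It satisfies (i) and (ii) and is Gromov continuous by Proposition~\ref{prop:gromov}. The point $a=(s,w)=(0,0)$ of $E$ lies in $u_1(C_1)$, and $s(a)=0$, $ds(a)\neq0$. Lemma~\ref{lem:root} with $V=X_n$ shows that there is no lift.
\end{proof}

\begin{remark}\label{rem:dim}
The data $X_n\times\mathbb C^k$, $D\times\mathbb C^k$, $(u_t,0)$, with $s$ and $f$ pulled back from the first factor, satisfy the hypotheses of Lemma~\ref{lem:root}. So lifting fails in every dimension at least two.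
\end{remark}

\section{Rational curves of self-intersection at most $-2$}\label{sec:local}

Two facts make the example local: a neighborhood of such a curve is standard, and the example can be shrunk toward $E$. The first is a theorem of Grauert \cite[\S4]{Gr}. Let $E$ be a smooth compact curve in a surface, with negative normal bundle $N_E$, and suppose that
\[
H^1(E,T_E\otimes N_E^{-k})=0\quad\text{and}\quad H^1(E,N_E\otimes N_E^{-k})=0\qquad\text{for all }k\ge1 .
\]
Then some neighborhood of $E$ is biholomorphic to a neighborhood of the zero section in the total space of $N_E$, with $E$ going to the zero section.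

\begin{proof}[Proof of Theorem~\ref{thm:local}]
Here $N_E=\mathcal O(-n)$ and $T_E=\mathcal O(2)$, so the two bundles are $\mathcal O(2+kn)$ and $\mathcal O((k-1)n)$. Their degrees are non-negative, and $H^1(\mathbb P^1,\mathcal O(m))=0$ for $m\ge-1$. So, after shrinking, an open neighborhood $V\subset V_0$ of $E$ is identified with a neighborhood of the zero section in $X_n$, and $s$ becomes a holomorphic function on $V$.

For $r>0$ the map $(v,\ell)\mapsto(rv,\ell)$ of $\mathrm{Bl}$ commutes with $\mu_n$ and descends to an automorphism $m_r$ of $X_n$ that fixes $E$ pointwise. Let $B_\rho=q(\{(v,\ell)\in\mathrm{Bl}:|v|\le\rho\})$. These sets are compact and nested, their intersection is $E$, and $m_r(B_\rho)=B_{r\rho}$. The domain $D$ and all curves $u_t(C_t)$ of Theorem~\ref{thm:Xn} lie in some $B_\rho$, and $B_{r\rho}\subset V$ for small $r$. Put $D'=m_r(D)=q(rN)$ and $u_t'=m_r\circ u_t$. This family lies in $V$, is Gromov continuous, has the same shape, and satisfies (i) and (ii) for $D'\subset V\setminus E$. The function $f'=x\circ(q|_{rN})^{-1}$ satisfies $f'^{\,n}=s$ on $D'$. Lemma~\ref{lem:root}, applied in $X$ with this $V$, excludes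 a lift.
\end{proof}

\section{Families of smooth curves lift}\label{sec:smooth}

We prove Theorem~\ref{thm:smooth} by imitating the argument sketched in Section~\ref{sec:intro}. Recall that a complex manifold $Y$ is \emph{Stein} if holomorphic functions separate points and give local coordinates, and if for each compact $L\subset Y$ the hull $\hat L=\{y:|F(y)|\le\max_L|F|\text{ for all }F\in\mathcal O(Y)\}$ is compact. Open Riemann surfaces, products of Stein manifolds and countable disjoint unions of Stein manifolds of one dimension are Stein.

The difficulty is that $\hat D$ need not be Stein. It is Stein over small balls of $X$, however, and a Riemann domain with this property over a Stein base is Stein. We obtain a Stein base by passing from the limit curve to its graph. Since the complex structure of $C_t$ moves, the nearby curves must then be placed holomorphically near this graph, and this is the one analytic step.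

\subsection*{The envelope is locally Stein}
A connected Riemann domain $G$ over $\mathbb C^d$ has an envelope of holomorphy $\iota:G\to\hat G$: a connected Riemann domain $\rho:\hat G\to\mathbb C^d$, with $\iota$ a map over $\mathbb C^d$, to which all holomorphic functions on $G$ extend, and $\hat G$ is Stein. By the Levi--Oka theorem for Riemann domains \cite{KS}, every meromorphic function on $G$ also extends to $\hat G$.

\begin{lemma}\label{lem:locStein}
For every coordinate ball $B\subset X$ the manifold $\pi^{-1}(B)\subset\hat D$ is Stein.
\end{lemma}

\begin{proof}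
Let $G$ be a component of $\pi^{-1}(B)$, viewed over the unit ball $B\subset\mathbb C^d$. First, $\rho(\hat G)\subset B$. Indeed, for $|a|\ge1$ the affine function $\ell(\eta)=\langle\eta,a\rangle-|a|^2$ has no zero in $B$, so $1/(\ell\circ\pi)$ extends to a holomorphic $g$ on $\hat G$ with $g\cdot(\ell\circ\rho)=1$; since $\ell(a)=0$, the point $a$ is not in $\rho(\hat G)$.

Extend the functions $\hat f|_G$, $f\in\mathcal M(D)$, to $\hat G$. Lemma~\ref{lem:germmap} gives a continuous map $k:\hat G\to\mathcal E$ with $\pi\circ k=\rho$, and $k\circ\iota$ is the germ map of the family $\hat f|_G$, that is, the inclusion of $G$. The set $k(\hat G)$ is connected, contains $G$ and lies over $B$, so it equals $G$. Thus $k\circ\iota=\mathrm{id}_G$. The maps $\iota\circ k$ and $\mathrm{id}_{\hat G}$ have the same composition with $\rho$ and agree on $\iota(G)$, so they are equal by Lemma~\ref{lem:unique}. Hence $G\cong\hat G$ is Stein.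
\end{proof}

\subsection*{Reduction to a first bad time}
Put $j_t=\sigma_t^*j_{C_t}$ and $v(t,z)=v_t(z)=u_t(\sigma_t(z))$. The surface $\Sigma$ is diffeomorphic to $C_t$, hence connected with non-empty boundary. It suffices to find a continuous $\hat v:[0,1]\times\Sigma\to\hat D$ with $\pi\circ\hat v=v$ and $\hat v_0=\mathsf i\circ v_0$: the maps $\hat u_t=\hat v_t\circ\sigma_t^{-1}$ are holomorphic in the interior because $\pi$ is locally biholomorphic, and they are stable. Let $\mathcal T$ be the set of $t$ such that such a $\hat v$ exists on $[0,t]\times\Sigma$. By (i), $0\in\mathcal T$.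

If $t\in\mathcal T$ and $t<1$, then $t+\delta\in\mathcal T$ for some $\delta>0$. Indeed, for each $z\in\Sigma$ choose a sheet $U_z\ni\hat v_t(z)$, an open $O_z\ni z$ and $\delta_z>0$ with $\hat v_t(O_z)\subset U_z$ and $v([t,t+\delta_z]\times O_z)\subset\pi(U_z)$. Cover $\Sigma$ by finitely many $O_z$ and let $\delta$ be the least $\delta_z$. The local lifts $(\pi|_{U_z})^{-1}\circ v$ on $[t,t+\delta]\times O_z$ equal $\hat v_t$ at time $t$. For $z'\in O_{z_1}\cap O_{z_2}$ they lift the same path $v(\cdot,z')$ from the same point, so they agree by Lemma~\ref{lem:unique}.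

Let $t_*=\sup\mathcal T>0$. By uniqueness the lifts on $[0,t]$, $t<t_*$, form a lift $\hat v$ on $[0,t_*)\times\Sigma$. We must show that it extends continuously to $t_*$; then $t_*\in\mathcal T$, and $t_*=1$.

Near $\partial\Sigma$ this is immediate from (ii). The open set $v^{-1}(D)$ contains $[0,1]\times\partial\Sigma$, so by compactness it contains $[0,1]\times A$ for a closed collar $A$ of $\partial\Sigma$. For $z\in A$ the paths $\hat v(\cdot,z)$ and $\mathsf i\circ v(\cdot,z)$ lift the same path from the same point, so
\begin{equation}\label{eq:collar}
\hat v=\mathsf i\circ v\quad\text{on }[0,t_*)\times A,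
\end{equation}
and the right side is continuous up to $t_*$. Let $\Sigma'=\overline{\Sigma\setminus A}$. It is a compact connected surface in the interior of $\Sigma$, with smooth non-empty boundary $\partial\Sigma'\subset A$.

\subsection*{A Stein model near the graph}
Let $R$ be the interior of $\Sigma$ with the structure $j=j_{t_*}$. It is an open Riemann surface because $\partial\Sigma\ne\emptyset$. The graph $\Gamma=\{(z,v_{t_*}(z)):z\in R\}$ is a closed complex submanifold of $R\times X$, biholomorphic to $R$, hence Stein. By Siu's theorem \cite{Siu}, a closed Stein submanifold has an open Stein neighborhood; let $S\subset R\times X$ be one for $\Gamma$. Put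
\[
\tilde S=\{(z,\hat a)\in R\times\hat D:\ (z,\pi(\hat a))\in S\},\qquad\tau=(\mathrm{id},\pi):\tilde S\to S .
\]
The map $\tau$ is locally biholomorphic. Each point of $S$ has a neighborhood $\Delta\times B\subset S$, with $\Delta$ a coordinate disc and $B$ a coordinate ball, and $\tau^{-1}(\Delta\times B)=\Delta\times\pi^{-1}(B)$ is Stein by Lemma~\ref{lem:locStein}. By the theorem of Docquier and Grauert \cite{DG}, a Riemann domain over a Stein manifold that is locally Stein in this sense is Stein. So $\tilde S$ is Stein.

\subsection*{Holomorphic maps close to the identity}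
The graph map $z\mapsto(z,v_t(z))$ is close to $\Gamma$, but its first component is not holomorphic from $j_t$ to $j$. We correct it.

\begin{lemma}\label{lem:et}
There are $t_1<t_*$ and a continuous map $e:[t_1,t_*]\times\Sigma'\to R$ such that $e_{t_*}$ is the inclusion and each $e_t$ is holomorphic from the interior of $(\Sigma',j_t)$ to $(R,j)$.
\end{lemma}

\begin{proof}
By the theorem of Gunning and Narasimhan there is a holomorphic immersion $h:R\to\mathbb C$. It turns the problem into a linear one: we deform $h$ to $j_t$-holomorphic functions $h_t$ and then solve $h\circ e_t=h_t$.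

\emph{A right inverse of $\bar\partial$.} First we place $\Sigma'$ in a compact Riemann surface. Remove a thinner collar from $\Sigma$ to get a compact $Y\subset R$ with $\Sigma'$ in its interior, and cap each boundary circle of $Y$ with a disc. On the resulting closed oriented surface $M$, a partition of unity gives a Riemannian metric that is $j$-invariant near $\Sigma'$. Isothermal coordinates make $M$ a compact Riemann surface whose structure is $j$ near $\Sigma'$. All norms refer to this metric.

Fix $p>2$. Let $\omega_1,\dots,\omega_g$ be a basis of the holomorphic $1$-forms on $M$. By Serre duality and elliptic $L^p$ theory, $\bar\partial:W^{1,p}(M)\to L^p(M,\Lambda^{0,1})$ has kernel the constants and image $\{\eta:\int_M\eta\wedge\omega_l=0\text{ for all }l\}$. By the open mapping theorem it has a bounded right inverse $T_M$ on this image. The freedom outside $\Sigma'$ removes the $g$ conditions. The linear map $\beta\mapsto(\int\beta\wedge\omega_l)_l\in\mathbb C^g$ on smooth $(0,1)$-forms with compact support in $M\setminus\Sigma'$ is onto: otherwise a non-trivial combination of the $\omega_l$ would pair to zero with all $\beta$,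 hence vanish on $M\setminus\Sigma'$ and so on $M$. Choose $\beta_k$ with $\int\beta_k\wedge\omega_l=\delta_{kl}$. For $\eta\in\mathcal L:=L^p(\Sigma',\Lambda^{0,1}_j)$, extended by zero, put
\[
T\eta=T_M\Bigl(\eta-\sum_k\Bigl(\int_M\eta\wedge\omega_k\Bigr)\beta_k\Bigr)\Big|_{\Sigma'} .
\]
Then $T:\mathcal L\to W^{1,p}(\Sigma')$ is bounded and $\bar\partial T\eta=\eta$, since the $\beta_k$ vanish on $\Sigma'$.

\emph{Deforming $h$.} For a complex structure $J$, the $J$-$(0,1)$-part of a complex $1$-form $\alpha$ is $\frac12(\alpha+i\,\alpha\circ J)$; it satisfies $\alpha^{0,1}\circ J=-i\alpha^{0,1}$, and $\bar\partial_JF$ is the $J$-$(0,1)$-part of $dF$. The operators $\bar\partial_{j_t}$ have targets that depend on $t$, so let $P_tF\in\mathcal L$ be the $j$-$(0,1)$-part of $\bar\partial_{j_t}F$, for $F\in W^{1,p}(\Sigma')$. Then $P_{t_*}=\bar\partial$, and $\|P_t-P_{t'}\|\le c\sup_{\Sigma'}|j_t-j_{t'}|$. Here the hypothesis on the complex structures enters: $t\mapsto P_t$ is continuous in norm. Since $P_tT=\mathrm{id}+(P_t-P_{t_*})T$, the Neumann series shows that $P_tT$ is invertible on $\mathcal L$ for $t$ near $t_*$, with inverse continuous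 in $t$. Put
\[
h_t=h-T(P_tT)^{-1}P_th .
\]
Then $P_th_t=0$, $h_{t_*}=h$, and $t\mapsto h_t$ is continuous in $W^{1,p}(\Sigma')$, which embeds in $C^0(\Sigma')$ because $p>2$.

The form $\alpha=\bar\partial_{j_t}h_t$ satisfies $\alpha\circ j_t=-i\alpha$, and $P_th_t=0$ says $\alpha\circ j=i\alpha$. So $\alpha\circ(j_t-j)=-2i\alpha$ and $2|\alpha|\le|\alpha|\,|j_t-j|$ pointwise. For $t$ near $t_*$ we have $|j_t-j|<2$ on $\Sigma'$, hence $\alpha=0$ almost everywhere. In a $j_t$-holomorphic coordinate, $h_t$ is a weak solution of the Cauchy--Riemann equation, so it is $j_t$-holomorphic in the interior of $\Sigma'$ by Weyl's lemma.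

\emph{Inverting $h$.} The map $H:R\times R\to R\times\mathbb C$, $H(z,z')=(z,h(z')-h(z))$, is locally biholomorphic and injective on the compact set $\{(z,z):z\in\Sigma'\}$, hence injective on an open neighborhood $\mathcal U$ of it. The open set $H(\mathcal U)$ contains $\Sigma'\times\{0\}$, hence $\Sigma'\times\{|\eta|<\rho\}$ for some $\rho>0$. Choose $t_1$ so that all of the above holds and $\sup_{\Sigma'}|h_t-h|<\rho$ for $t\in[t_1,t_*]$. Let $e_t(z)$ be the second component of $(H|_{\mathcal U})^{-1}(z,h_t(z)-h(z))$. Then $e$ is continuous, $e_{t_*}(z)=z$ and $h\circ e_t=h_t$. As $h$ is locally biholomorphic and $e_t$ is continuous, $e_t$ is locally $h^{-1}\circ h_t$, hence holomorphic.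
\end{proof}

\subsection*{The maximum principle}
Put $\gamma_t=(e_t,v_t):\Sigma'\to R\times X$. This is continuous on $[t_1,t_*]\times\Sigma'$ and $\gamma_{t_*}(\Sigma')\subset\Gamma\subset S$. After increasing $t_1$ we have $\gamma_t(\Sigma')\subset S$ for all $t\in[t_1,t_*]$. For $t<t_*$ let $\tilde\gamma_t=(e_t,\hat v_t):\Sigma'\to\tilde S$; it is continuous, holomorphic on the interior of $(\Sigma',j_t)$, and $\tau\circ\tilde\gamma_t=\gamma_t$. By \eqref{eq:collar}, $\tilde\gamma_t(\partial\Sigma')$ lies in the compact set
\[
L=\{(e_t(z),\mathsf i(v_t(z))):\ t\in[t_1,t_*],\ z\in\partial\Sigma'\}\subset\tilde S .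
\]
For $F\in\mathcal O(\tilde S)$ the maximum principle on $\Sigma'$ gives $|F\circ\tilde\gamma_t|\le\max_L|F|$. So $\tilde\gamma_t(\Sigma')\subset\hat L$ for all $t\in[t_1,t_*)$, and $\hat L$ is compact because $\tilde S$ is Stein.

Compactness yields limit points; we need a limit, so we rule out jumps between sheets. Fix $z_0\in\Sigma'$ and $m=\gamma_{t_*}(z_0)$. The fiber $\tau^{-1}(m)$ is closed and discrete, so it meets $\hat L$ in a finite set $\{\tilde m_1,\dots,\tilde m_\nu\}$, which is non-empty because $m=\lim\tau(\tilde\gamma_t(z_0))$ lies in the compact set $\tau(\hat L)$. Choose disjoint open neighborhoods $V_k'$ of $\tilde m_k$ on which $\tau$ is injective. The set $\tau(\hat L\setminus\bigcup V_k')$ is compact and misses $m$, so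
\[
Z=\bigcap_k\tau(V_k')\ \setminus\ \tau\Bigl(\hat L\setminus\bigcup_kV_k'\Bigr)
\]
is an open neighborhood of $m$. The sets $V_k=V_k'\cap\tau^{-1}(Z)$ are disjoint, $\tau$ maps each homeomorphically onto $Z$, and $\tau^{-1}(Z)\cap\hat L\subset\bigcup V_k$. Take a connected neighborhood $O$ of $z_0$ in $\Sigma'$ and $t_2<t_*$ with $\gamma([t_2,t_*]\times O)\subset Z$. The connected set $[t_2,t_*)\times O$ is mapped by $\tilde\gamma$ into $\bigcup V_k$, hence into one $V_k$. There $\tilde\gamma=(\tau|_{V_k})^{-1}\circ\gamma$, and the right side is continuous on $[t_2,t_*]\times O$.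

Consequently $\hat v_{t_*}(z)=\lim_{t\uparrow t_*}\hat v_t(z)$ exists for every $z\in\Sigma'$, is unique because $\hat D$ is Hausdorff, lies over $v_{t_*}(z)$, and makes $\hat v$ continuous on $[0,t_*]\times\Sigma'$. By \eqref{eq:collar} the same holds on $[0,t_*]\times A$. These two closed sets cover $[0,t_*]\times\Sigma$, so $t_*\in\mathcal T$. This proves Theorem~\ref{thm:smooth}. \qed

\begin{remark}\label{rem:break}
For the families of Theorems~\ref{thm:Xn} and~\ref{thm:local}, Lemma~\ref{lem:locStein} and the reduction to $\Sigma'$ remain valid at $t_*=1$. The Stein model does not exist: the graph of $u_1$ contains a copy of the bubble, and a Stein manifold contains no compact curve, since holomorphic functions are constant on such a curve.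
\end{remark}

\begin{thebibliography}{9}

\bibitem{DG} Docquier and Grauert, Math. Ann. \textbf{140} (1960).

\bibitem{Gr} Grauert, \emph{\"Uber Modifikationen und exzeptionelle analytische Mengen}, Math. Ann. \textbf{146} (1962).

\bibitem{Iv} Sergey Ivashkovich, \emph{Discrete and Continuous Versions of the Continuity Principle}, arXiv:2112.05955 (2021).

\bibitem{KS} Kajiwara and Sakai, Nagoya Math. J. \textbf{29} (1967).

\bibitem{Siu} Siu, Invent. Math. \textbf{38} (1976).

\end{thebibliography}
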